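\title{Log Calabi--Yau pairs on Fano varieties that need arbitrarily many tori}

\begin{abstract}
For a log Calabi--Yau pair $(X,B)$ of cluster type, let $\mathcal{C}(X,B)$ be the least number of torus charts, compatible with the volume form, that cover $X\setminus B$ up to codimension two. This number is at most $2$ when $X$ is a Fano surface. We show that it is unbounded on Fano varieties of each dimension $n\ge 3$: every positive integer occurs, already on toric Fano varieties, and every value $r\ge n$ occurs with Picard number one. The examples come from a family of pairs attached to a Fano polytope and a facet at lattice height one, or more generally a face at height one, for which $\mathcal{C}$ equals the number of vertices of that face. The lower bound comes from a reducible fiber of a unit on $X\setminus B$. Within this family, $\mathcal{C}$ is bounded for $\mathbb{Q}$-factorial varieties and for $\varepsilon$-lc varieties.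
\end{abstract}

\section{Introduction}\label{sec:intro}

If $X$ is a projective toric variety and $B$ is the sum of its torus invariant prime divisors, then $X\setminus B$ is an algebraic torus, and the invariant volume form of the torus has simple poles exactly along $B$. A pair of cluster type keeps part of this picture: $X\setminus B$ need not be a torus, but up to codimension two it contains one as a chart on which the volume form is the standard one. One can then ask how many such charts it takes to cover $X\setminus B$. This paper determines whether that number is bounded on Fano varieties of a fixed dimension.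

\subsection*{Pairs}
We work over $k=\mathbb{C}$; any algebraically closed field of characteristic $0$ would do. Let $X$ be a normal variety and $B$ an effective $\mathbb{Q}$-divisor such that $K_X+B$ is $\mathbb{Q}$-Cartier. For a proper birational morphism $\pi\colon Z\to X$ from a normal variety, choose $K_Z$ with $\pi_*K_Z=K_X$ and define $B_Z$ by $K_Z+B_Z=\pi^*(K_X+B)$. The \emph{log discrepancy} of a prime divisor $E\subset Z$ is
\[
a(E;X,B)=1-\operatorname{coeff}_E(B_Z).
\]
It depends only on the valuation $\operatorname{ord}_E$ of the function field. The pair $(X,B)$ is \emph{log canonical} (lc) if $a(E;X,B)\ge 0$ for all $E$, and \emph{klt} if $a(E;X,B)>0$ for all $E$. The variety $X$ is klt if $(X,0)$ is, and it is \emph{$\varepsilon$-lc} if $K_X$ is $\mathbb{Q}$-Cartier and $a(E;X,0)\ge\varepsilon$ for all $E$. A birational map between pairs is \emph{crepant} if it preserves all log discrepancies.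

A \emph{log Calabi--Yau pair} is an lc pair $(X,B)$ with $X$ projective and $K_X+B\sim_{\mathbb{Q}}0$. A \emph{Fano variety} is a normal projective variety $X$ with klt singularities (so $K_X$ is $\mathbb{Q}$-Cartier) such that $-K_X$ is ample. Let $\Sigma^n$ be the sum of the coordinate hyperplanes of $\mathbb{P}^n$ and $\mathbb{G}_m^n=\mathbb{P}^n\setminus\Sigma^n$. The pair $(\mathbb{P}^n,\Sigma^n)$ is lc because $\Sigma^n$ is a reduced divisor with simple normal crossings, and $K_{\mathbb{P}^n}+\Sigma^n\sim 0$.

\begin{definition}\label{def:cluster}
Let $(X,B)$ be a log Calabi--Yau pair of dimension $n$. A crepant birational map $\phi\colon(\mathbb{P}^n,\Sigma^n)\dashrightarrow(X,B)$ is \emph{of cluster type} if its exceptional locus contains no divisor of $\mathbb{P}^n$ that meets $\mathbb{G}_m^n$. Equivalently, $\phi$ restricts to an open embedding on an open subset $T'\subset\mathbb{G}_m^n$ whose complement in $\mathbb{G}_m^n$ has codimension at least $2$. The image $\phi(T')$ is called an \emph{almost torus}. The pair $(X,B)$ is \emph{of cluster type} if such a map exists.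
\end{definition}

An almost torus is an open subset of $X\setminus B$. Indeed, a prime divisor of $X$ that meets $\phi(T')$ corresponds to a divisor that meets $\mathbb{G}_m^n$; its log discrepancy is $1$, so it is not a component of $B$.

\begin{definition}\label{def:C}
Let $(X,B)$ be of cluster type and $U=X\setminus B$. Almost tori \emph{cover $U$ divisorially} if the complement of their union has codimension at least $2$ in $U$. The number $\mathcal{C}(X,B)$ is the minimal number of cluster type maps $(\mathbb{P}^n,\Sigma^n)\dashrightarrow(X,B)$ whose almost tori cover $U$ divisorially.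
\end{definition}

A proper closed subset of $U$ has codimension at least $2$ exactly when it contains no prime divisor of $U$. So a nonempty family of almost tori covers $U$ divisorially if and only if \emph{every prime divisor of $U$ meets one of them}. We use the definition in this form. A single almost torus misses finitely many prime divisors of $U$, and $\mathcal{C}(X,B)$ measures how many further charts are needed to see them. For a projective toric variety with its invariant boundary nothing is missed and $\mathcal{C}=1$.

\subsection*{The question}
Two facts about surfaces are known.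
\begin{itemize}
\item[(S1)] For every integer $m\ge 0$ there is a log Calabi--Yau surface $(X,B)$ of cluster type with $\mathcal{C}(X,B)=m+1$.
\item[(S2)] If $(X,B)$ is a log Calabi--Yau pair of cluster type and $X$ is a Fano surface, then $\mathcal{C}(X,B)\le 2$.
\end{itemize}
Thus in dimension two the Fano condition turns an unbounded invariant into a bounded one. The following question was posed by Enwright, Figueroa and Moraga \cite{EFM}.

\medskip
\noindent\textbf{Question.} \emph{Is there a function $f(n)$ such that $\mathcal{C}(X,B)\le f(n)$ for every log Calabi--Yau pair $(X,B)$ of cluster type with $X$ an $n$-dimensional Fano variety?}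
\medskip

We shall see that $\mathcal{C}=1$ on curves and that the values $1,\dots,n$ occur on $\mathbb{P}^n$. Together with (S2) this suggests the guess $f(n)=n$. The guess is wrong, and no function works.

\begin{theorem}\label{thm:values}
Let $\mathcal{V}_n$ be the set of values $\mathcal{C}(X,B)$ over all log Calabi--Yau pairs $(X,B)$ of cluster type with $X$ an $n$-dimensional Fano variety. Then $\mathcal{V}_1=\{1\}$, $\mathcal{V}_2=\{1,2\}$, and $\mathcal{V}_n\supseteq\mathbb{Z}_{\ge1}$ for all $n\ge3$. For $n\ge 3$ every positive integer is attained with $X$ toric, and every value $r\ge n$ is attained with $X$ toric of Picard number $\rho(X)=1$.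
\end{theorem}

So a finite bound $f(n)$ exists only for $n\le 2$, where the sharp values are $f(1)=1$ and $f(2)=2$. We use (S2), without proof, only for the inclusion $\mathcal{V}_2\subseteq\{1,2\}$, and we do not use (S1).

\subsection*{The family of examples}
Let $N\cong\mathbb{Z}^n$ be a lattice, $M$ its dual, and $T=N\otimes\mathbb{G}_m$ the torus with character lattice $M$; write $\chi^m$ for the character of $m\in M$. A \emph{Fano polytope} is a lattice polytope $Q\subset N_{\mathbb{R}}$ with $0\in\operatorname{int}Q$ whose vertices are primitive vectors. Let $X_Q$ be the toric variety of the fan of cones over the proper faces of $Q$, and let $D_u$ be the invariant prime divisor of the ray through a vertex $u$. The variety $X_Q$ is Fano (Section~\ref{sec:toric}). The boundary that we put on it is not torus invariant.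

\begin{theorem}\label{thm:toric}
Let $Q$ be a Fano polytope and let $w\in M$ satisfy $\langle w,u\rangle\le 1$ for all vertices $u$ of $Q$. Let $u_1,\dots,u_r$ be the vertices with $\langle w,u_i\rangle=1$, and assume $r\ge1$. Let $Y\subset X=X_Q$ be the closure of $\{\chi^w=-1\}\subset T$, and put
\[
B_w=Y+\sum_{\langle w,u\rangle\le 0}D_u .
\]
Then $(X,B_w)$ is a log Calabi--Yau pair of cluster type with $K_X+B_w\sim0$, and $\mathcal{C}(X,B_w)=r$.
\end{theorem}

The vertices $u_1,\dots,u_r$ are the vertices of the proper face $Q\cap\{\langle w,\cdot\rangle=1\}$. This explains the jump from dimension two to dimension three inside the family: a proper face of a polygon has at most two vertices, while a facet of a three-dimensional polytope can have any number of them. The examples with many vertices are necessarily singular, in two senses.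

\begin{proposition}\label{prop:limits}
In the setting of Theorem~\ref{thm:toric}:
\begin{enumerate}
\item If $X_Q$ is $\mathbb{Q}$-factorial, then $\mathcal{C}(X_Q,B_w)\le n$. This is attained on $\mathbb{P}^n$.
\item If $X_Q$ is $\varepsilon$-lc with $\varepsilon>0$, then $\mathcal{C}(X_Q,B_w)$ is bounded by a constant that depends only on $n$ and $\varepsilon$.
\end{enumerate}
\end{proposition}

We do not claim Proposition~\ref{prop:limits} for Fano pairs outside the class of Theorem~\ref{thm:toric}.

Section~\ref{sec:conic} explains how to recognize torus charts and works out the pair formed by a conic and a line in the plane. Section~\ref{sec:units} contains the lower bound for $\mathcal{C}$. Sections~\ref{sec:toric}, \ref{sec:pyramids} and \ref{sec:limits} prove Theorem~\ref{thm:toric}, Theorem~\ref{thm:values} and Proposition~\ref{prop:limits}.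

\section{Volume forms, and a conic with a line}\label{sec:conic}

To check that a birational map is crepant one has to compare infinitely many log discrepancies. When $K_X+B\sim0$, a single differential form records them all. Let $\omega$ be a nonzero rational $n$-form on a normal $n$-dimensional variety $Z$ and $E\subset Z$ a prime divisor. Near a general point of $E$ the variety is smooth and $\omega=g\,\eta$ with $\eta$ a local generator of the sheaf of $n$-forms; put $\operatorname{ord}_E(\omega)=\operatorname{ord}_E(g)$. The divisor $\operatorname{div}_Z(\omega)=\sum_E\operatorname{ord}_E(\omega)E$ is a canonical divisor.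

On a torus with coordinates $t_1,\dots,t_n$ let
\[
\Omega=\operatorname{dlog}t_1\wedge\dots\wedge\operatorname{dlog}t_n,\qquad \operatorname{dlog}t=dt/t .
\]
A change of basis of the character lattice multiplies $\Omega$ by its determinant $\pm1$. On $\mathbb{P}^n$, with $t_i=x_i/x_0$, the form $\Omega$ has simple poles along $\{x_i=0\}$ for $i\ge 1$; permutations of $x_0,\dots,x_n$ preserve $\pm\Omega$, so $\operatorname{div}(\Omega)=-\Sigma^n$.

\begin{lemma}\label{lem:form}
Let $X$ be a normal projective variety of dimension $n$ and $\omega$ a nonzero rational $n$-form such that $B=-\operatorname{div}_X(\omega)$ is effective. Let $j\colon\mathbb{G}_m^n\to X$ be an open embedding with $j^*\omega=\pm\Omega$. Then $(X,B)$ is a log Calabi--Yau pair with $K_X+B\sim0$, and the birational map $\phi\colon\mathbb{P}^n\dashrightarrow X$ defined by $j$ is crepant and of cluster type, with almost torus $j(\mathbb{G}_m^n)$.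
\end{lemma}

\begin{proof}
Take $K_X=\operatorname{div}_X(\omega)$. Then $K_X+B=0$ as a divisor, and it is Cartier. For $\pi\colon Z\to X$ proper and birational with $Z$ normal, take $K_Z=\operatorname{div}_Z(\omega)$; it pushes forward to $K_X$. Then $K_Z+B_Z=\pi^*0=0$, so $B_Z=-\operatorname{div}_Z(\omega)$ and
\[
a(E;X,B)=1+\operatorname{ord}_E(\omega)
\]
for every prime divisor $E\subset Z$. The same computation gives $a(E;\mathbb{P}^n,\Sigma^n)=1+\operatorname{ord}_E(\Omega)$. Since $\phi^*\omega=\pm\Omega$, on a common resolution of $\mathbb{P}^n$ and $X$ the two log discrepancies agree, and they are nonnegative because $(\mathbb{P}^n,\Sigma^n)$ is lc. So $(X,B)$ is lc and $\phi$ is crepant. It is of cluster type because it is an open embedding on all of $\mathbb{G}_m^n$.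
\end{proof}

\begin{example}\label{ex:conic}
In $\mathbb{P}^2$ let $B=C+L$, where $C=\{x_1x_2+x_0^2=0\}$ and $L=\{x_0=0\}$. With $x=x_1/x_0$, $y=x_2/x_0$ and $z=1+xy$ we have
\[
U=\mathbb{P}^2\setminus B=\{(x,y)\in\mathbb{A}^2 : z\ne0\}.
\]
Let $\omega=z^{-1}\,dx\wedge dy$. On $\mathbb{A}^2$ it has a simple pole along $C$ and no other zeros or poles. Along $L$, the form $dx\wedge dy$ has order $-3$ and $z=(x_0^2+x_1x_2)/x_0^2$ has order $-2$, so $\omega$ has order $-1$. Hence $\operatorname{div}(\omega)=-B$.

On $T_1=U\cap\{y\neq0\}$ we can solve $x=(z-1)/y$, so $(z,y)$ identifies $T_1$ with $\mathbb{G}_m^2$. From $dz\wedge dy=y\,dx\wedge dy$ we get $\omega=\operatorname{dlog}z\wedge\operatorname{dlog}y$. Symmetrically, $(z,x)$ identifies $T_2=U\cap\{x\ne0\}$ with $\mathbb{G}_m^2$, and $dz\wedge dx=-x\,dx\wedge dy$ gives $\omega=-\operatorname{dlog}z\wedge\operatorname{dlog}x$. By Lemma~\ref{lem:form}, $T_1$ and $T_2$ are almost tori of $(\mathbb{P}^2,B)$. Their union is $U$ minus the origin, so $\mathcal{C}(\mathbb{P}^2,B)\le 2$.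

The torus $T_1$ misses the axis $\{y=0\}$ and $T_2$ misses the axis $\{x=0\}$. The difficulty is to exclude an almost torus, defined by some birational map that we do not control, that meets both axes. What all almost tori have in common is the function $z$. It is invertible on $U$, so on any almost torus it is a monomial up to a scalar; it vanishes to order one along $C$, so the monomial is not a proper power; and the fibers of such a monomial on a torus are irreducible. But the fiber $\{z=1\}=\{xy=0\}$ is the union of the two axes. So no almost torus meets both, and $\mathcal{C}(\mathbb{P}^2,B)=2$. Lemma~\ref{lem:units} below supplies the details.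
\end{example}

Two features of the example guide the general construction. First, in terms of the standard torus $\{xy\neq0\}$ the form is
\[
\omega=\frac{xy}{1+xy}\,\operatorname{dlog}x\wedge\operatorname{dlog}y :
\]
the factor cancels the poles along the two axes and creates a pole along the conic. Second, the lower bound counts components of one fiber, so a large value of $\mathcal{C}$ will come from a character, in place of $xy$, that vanishes along many invariant divisors.

\section{A lower bound from units}\label{sec:units}

\begin{lemma}\label{lem:units}
Let $(X,B)$ be a log Calabi--Yau pair of cluster type, $U=X\setminus B$, and let $z\in\mathcal{O}(U)^*$ be a unit with $\operatorname{ord}_Y(z)=1$ for some prime divisor $Y$ of $X$. Let $c\in k^*$, and let $D_1,\dots,D_r$ be distinct prime divisors of $U$ on which $z$ takes the constant value $c$. Then every almost torus of $(X,B)$ meets at most one $D_i$. In particular $\mathcal{C}(X,B)\ge r$.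
\end{lemma}

\begin{proof}
Let $\phi$ be a map of cluster type and $T'\subset\mathbb{G}_m^n$ an open subset as in Definition~\ref{def:cluster}. We use $\phi$ to regard $T'$ as an open subset of $U$ and to identify the function fields $k(\mathbb{G}_m^n)$ and $k(X)$.

\emph{The unit is a monomial.} A regular function on an open subset of a normal variety extends across a closed subset of codimension at least $2$. So $z$ and $z^{-1}$ extend from $T'$ to regular functions on $\mathbb{G}_m^n$, and their product is still $1$. The units of the Laurent polynomial ring are the monomials with nonzero coefficient: if a product of two Laurent polynomials is $1$, its lexicographically highest and lowest terms coincide, which forces the same for each factor. Thus $z=a\chi^{\mu}$ with $a\in k^*$ and $\mu\in\mathbb{Z}^n$, and $\mu\neq0$ because $z$ is not constant.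

\emph{The exponent is primitive.} Write $\mu=d\mu_0$ with $\mu_0$ primitive and $d\ge1$. The valuation $\operatorname{ord}_Y$ of the common function field gives $1=\operatorname{ord}_Y(z)=d\cdot\operatorname{ord}_Y(\chi^{\mu_0})$. Hence $d=1$.

\emph{The fiber is irreducible.} Complete $\mu$ to a basis of $\mathbb{Z}^n$. In the corresponding coordinates $t_1=\chi^\mu,t_2,\dots,t_n$ the set $\{z=c\}\subset\mathbb{G}_m^n$ is $\{t_1=c/a\}\cong\mathbb{G}_m^{n-1}$. Removing a closed subset of dimension at most $n-2$, we see that $F=\{z=c\}\cap T'$ is irreducible of dimension $n-1$.

Suppose that $D_i$ meets $T'$. Then $D_i\cap T'$ is a nonempty open subset of $D_i$, so it has dimension $n-1$; it is closed in $T'$ and contained in $F$. Hence $D_i\cap T'=F$, and $D_i$ is the closure of $F$ in $U$. This determines $i$. Finally, in a divisorial cover of $U$ each $D_i$ meets one of the almost tori, and no almost torus serves two of them, so there are at least $r$.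
\end{proof}

\begin{remark}\label{rem:order}
The condition $\operatorname{ord}_Y(z)=1$ cannot be dropped. On $(\mathbb{P}^n,\Sigma^n)$, where $\mathcal{C}=1$, the unit $z=t_1^d$ has a fiber $\{z=1\}$ with $d$ components.
\end{remark}

\section{The pairs $(X_Q,B_w)$}\label{sec:toric}

\subsection*{Toric background}
We recall the standard facts that we need; see \cite{CLS}. Let $X$ be the toric variety of a complete fan in $N_{\mathbb{R}}$, and let $u$ run over the primitive generators of its rays.
\begin{itemize}
\item[(T1)] $X\setminus T=\bigcup_uD_u$, and $\operatorname{ord}_{D_u}(\chi^m)=\langle m,u\rangle$ for $m\in M$.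
\item[(T2)] The divisor $D_u$ contains a dense orbit $O(u)$, a torus with character lattice $u^\perp=\{m\in M:\langle m,u\rangle=0\}$. The set $A_u=T\cup O(u)$ is the affine open subset whose coordinate ring is spanned by the $\chi^m$ with $\langle m,u\rangle\ge0$. If $m_0\in M$ has $\langle m_0,u\rangle=1$, then $M=\mathbb{Z}m_0\oplus u^\perp$, so that
\[
A_u=\operatorname{Spec}k[t,y_1^{\pm1},\dots,y_{n-1}^{\pm1}],\qquad O(u)=\{t=0\},
\]
where $t=\chi^{m_0}$ and $y_1,\dots,y_{n-1}$ are the characters of a basis of $u^\perp$.
\item[(T3)] Let $\Omega_T$ be the invariant volume form of $T$. In the coordinates of (T2) it is $\pm\operatorname{dlog}t\wedge\operatorname{dlog}y_1\wedge\dots\wedge\operatorname{dlog}y_{n-1}$, so it has order $-1$ along each $D_u$, and $K_X=-\sum_uD_u$.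
\item[(T4)] An invariant divisor $D=\sum_ua_uD_u$ is Cartier (respectively $\mathbb{Q}$-Cartier) if and only if for each maximal cone $\sigma$ there is $m_\sigma$ in $M$ (respectively $M_{\mathbb{Q}}$) with $\langle m_\sigma,u\rangle=a_u$ for all $u\in\sigma$. It is then ample if and only if $\langle m_\sigma,u\rangle<a_u$ for all $\sigma$ and all $u\notin\sigma$.
\end{itemize}

Now let $Q$ be a Fano polytope. The fan of cones over its proper faces is complete because $0\in\operatorname{int}Q$, and its primitive ray generators are the vertices of $Q$ because these are primitive. Each facet $F$ has a unique $m_F\in M_{\mathbb{Q}}$ with $\langle m_F,\cdot\rangle=1$ on $F$, and $\langle m_F,u\rangle<1$ for every vertex $u\notin F$. By (T4), $-K_{X_Q}=\sum_uD_u$ is $\mathbb{Q}$-Cartier and ample; in particular $X_Q$ is projective. A toric variety whose canonical divisor is $\mathbb{Q}$-Cartier is klt \cite[Prop.~11.4.24]{CLS}. Hence $X_Q$ is a Fano variety.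

\begin{proof}[Proof of Theorem~\ref{thm:toric}]
Write $D_i=D_{u_i}$, $A_i=A_{u_i}$, $U=X\setminus B_w$ and
\[
z=1+\chi^w .
\]
Since $\langle w,u_1\rangle=1$, the vector $w$ is primitive, so $t=\chi^w$ is a member of a system of coordinates on $T$. Therefore $\{\chi^w=-1\}=\{t=-1\}$ is smooth and irreducible, $Y$ is a prime divisor, and $z=1+t$ vanishes to order one along $Y$.

\emph{Step 1: the volume form.} We want a form without poles along $D_1,\dots,D_r$, so that these divisors belong to the interior $U$. Multiplying $\Omega_T$ by $\chi^w$ removes those poles, but it worsens the poles along the $D_u$ with $\langle w,u\rangle<0$. Dividing by $z$ repairs this at the price of a simple pole along $Y$. So put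
\[
\omega=\frac{\chi^w}{z}\,\Omega_T .
\]
The numbers $\langle w,u\rangle$ are integers that are at most $1$, so every prime divisor of $X$ belongs to one of the rows of the following table of orders of vanishing.
\[
\begin{array}{l|cccc}
\text{prime divisor} & \chi^w & z & \Omega_T & \omega\\
\hline
Y & 0 & 1 & 0 & -1\\
\text{meets } T,\ \text{different from } Y & 0 & 0 & 0 & 0\\
D_u,\ \langle w,u\rangle=1 & 1 & 0 & -1 & 0\\
D_u,\ \langle w,u\rangle=0 & 0 & 0 & -1 & -1\\
D_u,\ \langle w,u\rangle=a<0 & a & a & -1 & -1
\end{array}
\]
The columns of $\chi^w$ and $\Omega_T$ come from (T1) and (T3), since both are regular and nowhere zero on $T$. In the column of $z$, the first two rows hold because $z$ is regular on $T$ with zero locus $Y\cap T$. In the third row $z$ restricts to $1$ on $O(u)$. In the fourth row $\chi^w$ restricts to the character of $w\in u^\perp\setminus\{0\}$ on $O(u)$; this is nonconstant, so $z$ is regular and not identically zero on $O(u)$. In the fifth row $\chi^w$ has a pole, and adding $1$ does not change its order. The last column is the first, minus the second, plus the third. It shows that $\operatorname{div}_X(\omega)=-B_w$.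

\emph{Step 2: one torus chart for each $D_i$.} Since $\langle w,u_i\rangle=1$, we may take $m_0=w$ in (T2), so $A_i=\operatorname{Spec}k[t,y_1^{\pm1},\dots,y_{n-1}^{\pm1}]$ with $t=\chi^w$. The factor $\mathbb{A}^1$ with coordinate $t$ becomes a torus again when we remove the point $t=-1$ instead of the point $t=0$:
\[
T_i=A_i\setminus\{z=0\}=\operatorname{Spec}k[z^{\pm1},y_1^{\pm1},\dots,y_{n-1}^{\pm1}]\cong\mathbb{G}_m^n .
\]
As $dt=dz$,
\[
\omega=\pm\frac{t}{z}\,\frac{dt}{t}\wedge\operatorname{dlog}y_1\wedge\dots\wedge\operatorname{dlog}y_{n-1}=\pm\operatorname{dlog}z\wedge\operatorname{dlog}y_1\wedge\dots\wedge\operatorname{dlog}y_{n-1}.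
\]
Lemma~\ref{lem:form} applies to the embedding $\mathbb{G}_m^n\cong T_i\subset X$. It shows that $(X,B_w)$ is a log Calabi--Yau pair of cluster type with $K_X+B_w\sim0$ and that $T_1,\dots,T_r$ are almost tori.

\emph{Step 3: $\mathcal{C}(X,B_w)\le r$.} A prime divisor of $U$ is the restriction of a prime divisor $E$ of $X$ that is not a component of $B_w$. If $E$ is invariant, then $E=D_i$ for some $i$, and $O(u_i)\subset T_i$ because $z=1$ on $O(u_i)$. Otherwise $E$ meets $T$ and $E\ne Y$, so $E$ meets $T\setminus Y\subset T_1$. In both cases $E\cap U$ meets one of the $T_i\subset U$, so $T_1,\dots,T_r$ cover $U$ divisorially.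

\emph{Step 4: $\mathcal{C}(X,B_w)\ge r$.} By the table, the divisor of $z$ is supported on $B_w$. On a normal variety a rational function with trivial divisor is regular and invertible, so $z\in\mathcal{O}(U)^*$. Also $\operatorname{ord}_Y(z)=1$. The sets $D_i\cap U$ are $r$ distinct prime divisors of $U$, nonempty because $D_i$ is not a component of $B_w$, and $z-1=\chi^w$ vanishes on each of them. Lemma~\ref{lem:units} with $c=1$ gives $\mathcal{C}(X,B_w)\ge r$.
\end{proof}

\begin{remark}[The hypotheses on $w$]\label{rem:hyp}
If $\langle w,u\rangle=a\ge2$ for some vertex $u$, then $\omega$ vanishes to order $a-1>0$ along $D_u$ and $-\operatorname{div}(\omega)$ is not effective. The condition $r\ge1$ only excludes $w=0$: if $r=0$, then $\langle w,\cdot\rangle\le0$ on $Q$, which is a neighborhood of the origin.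
\end{remark}

\begin{remark}[The role of convexity]\label{rem:convex}
The polytope serves only to make $X_Q$ Fano. The proof uses (T1)--(T3) and projectivity, so it applies word for word to any projective toric variety, with primitive ray generators in place of vertices. For example, fix $m\ge0$ and take the complete fan in $\mathbb{R}^2$ with rays through $(1,0)$, $(-1,0)$, $(0,-1)$ and $(j,1)$ for $0\le j\le m$. The surface $X$ is obtained from $\mathbb{P}^1\times\mathbb{P}^1$ by $m$ blowups of fixed points, which insert the rays $(j,1)=(j-1,1)+(1,0)$ one at a time. With $w=e_2^*$ we get $\mathcal{C}(X,B_w)=m+1$, as in (S1). For $m\ge2$ the surface is not Fano: if $0<j<m$, the relation $(j-1,1)+(j+1,1)=2(j,1)$ says that $D_{(j,1)}$ is a smooth rational curve of self-intersection $-2$, so $K_X\cdot D_{(j,1)}=0$ by adjunction. On the lattice side, $(j,1)$ is a midpoint and cannot be a vertex. To build Fano examples we need many lattice points at height one \emph{in convex position}. A line holds two of them, and a plane holds arbitrarily many.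
\end{remark}

\section{Projective space, pyramids, and the proof of Theorem~\ref{thm:values}}\label{sec:pyramids}

Let $N=\mathbb{Z}^n$ with basis $e_1,\dots,e_n$ and dual basis $e_1^*,\dots,e_n^*$.

\begin{example}\label{ex:Pn}
Let $Q=\operatorname{conv}(e_1,\dots,e_n,-\sum_ie_i)$, so that $X_Q=\mathbb{P}^n$ with $\chi^{e_i^*}=x_i/x_0$, $D_{e_i}=H_i$ and $D_{-\sum e_i}=H_0$, where $H_j=\{x_j=0\}$. Fix $1\le r\le n$ and let $w=e_1^*+\dots+e_r^*$. It takes the value $1$ on $e_1,\dots,e_r$, the value $0$ on $e_{r+1},\dots,e_n$, and the value $-r$ on $-\sum_ie_i$. Theorem~\ref{thm:toric} gives $\mathcal{C}(\mathbb{P}^n,B_w)=r$. Here $\chi^w=x_1\cdots x_r/x_0^r$, and no $x_j$ divides $x_1\cdots x_r+x_0^r$, so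
\[
B_w=\{x_1\cdots x_r+x_0^r=0\}+H_0+H_{r+1}+\dots+H_n .
\]
The case $n=r=2$ is Example~\ref{ex:conic}.
\end{example}

For $r=n$ the interior is $\mathbb{A}^n\setminus\{1+x_1\cdots x_n=0\}$, and the count $n$ is the number of invariant divisors of $\mathbb{A}^n$. To exceed $n$ we replace $\mathbb{A}^n$, which is the affine toric variety of the cone over a simplex, by the affine toric variety of the cone over a polytope $P$ placed at height one, and we compactify by adding a single ray.

\begin{lemma}\label{lem:pyramid}
Let $n\ge 2$, and let $P\subset\mathbb{R}^{n-1}$ be a lattice polytope with $0\in\operatorname{int}P$ and exactly $r$ vertices. Put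
\[
Q=\operatorname{conv}\bigl((P\times\{1\})\cup\{-e_n\}\bigr)\subset\mathbb{R}^n,\qquad w=e_n^* .
\]
Then $Q$ is a Fano polytope, $\rho(X_Q)=1$, and $\mathcal{C}(X_Q,B_w)=r$, where $B_w=Y+D_{-e_n}$.
\end{lemma}

\begin{proof}
The polytope $Q$ is a pyramid with base $P\times\{1\}$ and apex $-e_n$. Its vertices are the apex and the points $(v,1)$ with $v$ a vertex of $P$. All of them have last coordinate $\pm1$, so they are primitive; this is why no primitivity is required of the vertices of $P$. The points of $Q$ are the $(\lambda x,2\lambda-1)$ with $x\in P$ and $0\le\lambda\le1$. The map $(x,\lambda)\mapsto(\lambda x,2\lambda-1)$ is a homeomorphism $\mathbb{R}^{n-1}\times(0,1)\to\mathbb{R}^{n-1}\times(-1,1)$ that sends $(0,\tfrac12)$ to the origin. So the image of $\operatorname{int}P\times(0,1)$ is an open neighborhood of the origin contained in $Q$. Thus $Q$ is a Fano polytope. The functional $w$ equals $1$ on the $r$ base vertices and $-1$ on the apex, so Theorem~\ref{thm:toric} gives the value of $\mathcal{C}$ and the shape of $B_w$.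

For the Picard number, let $D$ be a Cartier divisor on $X_Q$. Up to linear equivalence $D=\sum_ua_uD_u$ is invariant. The cone $\sigma$ over the base is a maximal cone that contains every vertex except the apex. By (T4) there is $m\in M$ with $\langle m,u\rangle=a_u$ for all base vertices $u$, so $D-\operatorname{div}(\chi^m)$ is a multiple of $D_{-e_n}$ by (T1). Hence $\operatorname{Pic}(X_Q)$ lies in the cyclic subgroup of the class group generated by $D_{-e_n}$, and $\rho(X_Q)\le1$. Since $X_Q$ is projective of positive dimension, $\rho(X_Q)\ge1$.
\end{proof}

\begin{example}\label{ex:square}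
For $n=3$ and $P$ the square with vertices $(\pm1,0)$, $(0,\pm1)$, the pyramid has vertices $(\pm1,0,1)$, $(0,\pm1,1)$, $(0,0,-1)$, and $\mathcal{C}=4>3$. This already refutes the guess $f(n)=n$.
\end{example}

It remains to find polytopes $P$ with any prescribed number of vertices and an interior lattice point. Points on the moment curve are in convex position, and a dilation produces the interior lattice point.

\begin{lemma}\label{lem:polytope}
Let $n\ge3$ and $r\ge n$. There is a lattice polytope $P\subset\mathbb{R}^{n-1}$ with $0\in\operatorname{int}P$ and exactly $r$ vertices.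
\end{lemma}

\begin{proof}
For $0\le j\le r-1$ let $p_j=(j,j^2,\dots,j^{n-1})\in\mathbb{Z}^{n-1}$, and let $P_0=\operatorname{conv}(p_0,\dots,p_{r-1})$. Because $n-1\ge2$, the coordinates $\xi_1,\xi_2$ are available, and the functional $\xi_2-2j\xi_1$ takes the value $i^2-2ij=(i-j)^2-j^2$ at $p_i$. This is minimal only for $i=j$, so each $p_j$ is a vertex of $P_0$. The $n\times n$ matrix with rows $(1,p_j)=(1,j,\dots,j^{n-1})$, $0\le j\le n-1$, is a Vandermonde matrix with distinct nodes, so $p_0,\dots,p_{n-1}$ span a full-dimensional simplex contained in $P_0$. Its barycenter is $s/n$ with $s=p_0+\dots+p_{n-1}$, and it lies in $\operatorname{int}P_0$. So $s$ is a lattice point of $\operatorname{int}(nP_0)$, and $P=nP_0-s$ has the required properties.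
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:values}]
Let $n\ge3$. Example~\ref{ex:Pn} realizes the values $1,\dots,n$ on $\mathbb{P}^n$. For $r\ge n$, Lemmas~\ref{lem:polytope} and~\ref{lem:pyramid} give a toric Fano variety $X_Q$ with $\rho(X_Q)=1$ and a pair $(X_Q,B_w)$ of cluster type with $\mathcal{C}=r$.

Let $n=2$. Example~\ref{ex:Pn} gives $\{1,2\}\subseteq\mathcal{V}_2$, and (S2) gives the reverse inclusion.

Let $n=1$. A one-dimensional Fano variety is a smooth projective curve with $\deg K_X<0$, so $X\cong\mathbb{P}^1$, and a birational map $\phi\colon\mathbb{P}^1\dashrightarrow X$ is an isomorphism. If $\phi$ is crepant, then comparing the log discrepancies of points gives $B=\phi_*\Sigma^1$. The single almost torus $\phi(\mathbb{G}_m)$ equals $X\setminus B$, so $\mathcal{C}(X,B)=1$. The pair $(\mathbb{P}^1,\Sigma^1)$ shows that the value occurs.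
\end{proof}

\section{Bounds under conditions on the singularities}\label{sec:limits}

By Theorem~\ref{thm:toric}, $\mathcal{C}(X_Q,B_w)=r$ is the number of vertices of $G=Q\cap\{\langle w,\cdot\rangle=1\}$. This set is a face of $Q$ because $\langle w,\cdot\rangle\le1$ on $Q$, and it is proper because $0\notin G$. To prove Proposition~\ref{prop:limits} we translate each condition on singularities into a condition on $Q$ that limits the number of vertices.

\begin{proof}[Proof of Proposition~\ref{prop:limits}(1)]
A toric variety is $\mathbb{Q}$-factorial if and only if its fan is simplicial, that is, the ray generators of each cone are linearly independent. The ray generators of the cone over $G$ are $u_1,\dots,u_r$, so $r\le n$. Equality holds in Example~\ref{ex:Pn} with $r=n$.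
\end{proof}

For the second part let $\psi\colon N_{\mathbb{R}}\to\mathbb{R}_{\ge0}$ be the gauge of $Q$, the function that equals $\langle m_F,\cdot\rangle$ on the cone over each facet $F$. It is homogeneous, $\psi(\lambda v)=\lambda\psi(v)$ for $\lambda\ge0$, and $\operatorname{int}Q=\{\psi<1\}$. It computes log discrepancies. Let $v\in N$ be primitive, let $\pi\colon Z\to X_Q$ be the toric morphism given by a subdivision of the fan that contains the ray through $v$, and let $E_v\subset Z$ be the divisor of that ray. Let $F$ be a facet whose cone contains $v$, and let $\ell\ge1$ be such that $\ell m_F\in M$. On the affine chart of this cone, $\ell K_{X_Q}=\operatorname{div}(\chi^{-\ell m_F})$ by (T1) and (T3), so $E_v$ has coefficient $-\langle m_F,v\rangle=-\psi(v)$ in $\pi^*K_{X_Q}$. It has coefficient $-1$ in $K_Z$. Hence its coefficient in $\pi^*K_{X_Q}-K_Z$ is $1-\psi(v)$, and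
\begin{equation}\label{eq:discrepancy}
a(E_v;X_Q,0)=\psi(v).
\end{equation}

\begin{proof}[Proof of Proposition~\ref{prop:limits}(2)]
Suppose that $X_Q$ is $\varepsilon$-lc. By \eqref{eq:discrepancy}, $\psi(v)\ge\varepsilon$ for primitive $v$, and by homogeneity for all $v\in N\setminus\{0\}$. This says that a shrunken copy of $Q$ has no nonzero interior lattice point. The shrunken copy need not be a lattice polytope, so we keep $Q$ and coarsen the lattice instead. Let $m=\lceil1/\varepsilon\rceil$, so that $m\varepsilon\ge1$. For $v\in N\setminus\{0\}$ we have $\psi(mv)=m\psi(v)\ge1$, so $mv\notin\operatorname{int}Q$. Thus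
\[
\operatorname{int}(Q)\cap mN=\{0\}.
\]
By a theorem of Lagarias and Ziegler \cite{LZ}, the volume of an $n$-dimensional polytope with vertices in $\mathbb{Z}^n$ whose interior contains exactly one point of $m\mathbb{Z}^n$ is at most a constant $c(n,m)$.

Blichfeldt's inequality says that an $n$-dimensional lattice polytope $Q$ has at most $n!\operatorname{vol}(Q)+n$ lattice points. We need it only for vertices, where the argument is short. A full-dimensional lattice simplex has volume at least $1/n!$. Start with $n+1$ affinely independent vertices of $Q$ and add the other vertices one at a time. A new vertex $p$ lies outside the convex hull of the previous ones, so it lies strictly beyond one of its facets. Then $p$ and $n$ affinely independent vertices of that facet span a lattice simplex whose interior is disjoint from the previous hull, and the volume grows by at least $1/n!$. If $Q$ has $s$ vertices, this gives $\operatorname{vol}(Q)\ge(s-n)/n!$. Therefore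
\[
r\le s\le n!\,c\bigl(n,\lceil1/\varepsilon\rceil\bigr)+n .\qedhere
\]
\end{proof}

In particular, the pyramids of Lemma~\ref{lem:pyramid} with $r>n$ give varieties that are not $\mathbb{Q}$-factorial, and along any sequence of pairs from Theorem~\ref{thm:toric} in a fixed dimension with $r\to\infty$, no fixed $\varepsilon>0$ makes infinitely many of the varieties $\varepsilon$-lc.

\begin{thebibliography}{9}

\bibitem{CLS}
Cox, Little, Schenck,
\emph{Toric Varieties}.

\bibitem{EFM}
Joshua Enwright, Fernando Figueroa, Joaqu\'in Moraga,
\emph{Log Calabi-Yau pairs of birational complexity zero},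
arXiv:2404.05878 (2024).

\bibitem{LZ}
Lagarias, Ziegler,
\emph{Bounds for lattice polytopes containing a fixed number of interior points in a sublattice},
Canad. J. Math. 43 (1991).

\end{thebibliography}
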